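\title{Compact extensions and extensions up to homotopy\\ over paracompact spaces}

\begin{abstract}
Let $X$ be a paracompact space and $K$ a CW complex. Suppose that every map from a closed subset of $X$ into $K$ whose image lies in a compact set extends over $X$ to a map with the same property. We prove that every map from a closed subset of $X$ into $K$ then extends over $X$ up to homotopy, which answers a question of Cencelj, Dydak, Smrekar, Vavpetic and Virk. The main step is an exact extension theorem for maps that are compact near each point. It also gives exact extension of all maps when $X$ is first countable or locally compact. Examples show that in general the homotopy cannot be dropped and that the converse implication fails; the converse holds when $K$ is dominated by a finite complex.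
\end{abstract}

\section{Three extension properties}

Throughout, maps are continuous, $I=[0,1]$, $\mathbb N=\{1,2,\dots\}$, and paracompact spaces are Hausdorff. A map $f\colon Y\to K$ is \emph{compact} if $f(Y)$ is contained in a compact subset of $K$, and \emph{locally compact} if every $y\in Y$ has a neighborhood $U$ such that $f(U)$ is contained in a compact subset of $K$. For a space $X$ and a CW complex $K$ we consider three properties.
\begin{itemize}
\item $X\tau K$: every map $f\colon A\to K$, with $A$ closed in $X$, extends over $X$.
\item $X\tau_h K$: for every map $f\colon A\to K$, with $A$ closed in $X$, there is a map $g\colon X\to K$ with $g|_A\simeq f$.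
\item $X\tau_{cm}K$: every compact map $f\colon A\to K$, with $A$ closed in $X$, extends to a compact map $g\colon X\to K$.
\end{itemize}
They are also written $K\in AE(X)$, $K\in AE_h(X)$ and $K\in AE_{cm}(X)$. Each says that $X$ is too thin to obstruct maps into $K$. For example, if $K$ consists of two points, all three say that any two disjoint closed subsets of $X$ are separated by a clopen set.

The property $X\tau K$ implies $X\tau_hK$. If $X$ is compact or $K$ is a finite complex, all maps in sight are compact, and $X\tau_{cm}K$ is the same as $X\tau K$. In general $X\tau_{cm}K$ assumes less of the extension problem and demands more of its solution, so neither of $\tau$ and $\tau_{cm}$ formally implies the other. An infinite discrete space $K$ shows what is at stake: $X\tau_{cm}K$ speaks only of maps with finitely many values, whereas $X\tau K$ and $X\tau_hK$ (which agree here, since homotopic maps into a discrete space are equal) ask that an arbitrary partition of $A$ into relatively clopen sets, indexed by $K$, extend to such a partition of $X$.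

Let $\beta(X)$ be the \v{C}ech--Stone compactification of $X$, the compact Hausdorff space that contains $X$ as a dense subspace and over which every map from $X$ to a compact Hausdorff space extends. Two known facts form the background; our proofs use neither.

\medskip\noindent\textbf{Fact 1.} If $X$ is paracompact and $K$ is a CW complex, then $X\tau_{cm}K$ holds if and only if $\beta(X)\tau K$.

\smallskip\noindent\textbf{Fact 2.} If $X$ is separable metric and $K$ is a CW complex, then $X\tau_{cm}K$ implies $X\tau K$.

\medskip
Thus $X\tau_{cm}K$ is the extension property of the compactification, and one asks whether it descends to $X$. The following problem is posed in \cite{CDSVV}.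

\medskip\noindent\textbf{Problem.} \emph{Let $X$ be paracompact and let $K$ be a CW complex. Does $X\tau_{cm}K$ (equivalently, $\beta(X)\tau K$) imply $X\tau_hK$?}

\medskip
Paracompactness is the usual hypothesis for passing from local to global statements, and Fact 2 settles one class of spaces, so the natural guess is yes. Two difficulties stand in the way. A map into a CW complex need not be compact near a point (Example~\ref{ex:fan}), so the hypothesis may not apply even locally. And when it does apply locally, one piece of a locally finite cover may meet infinitely many others, so that the map already built is no longer compact on the boundary of the next piece. The first difficulty is removed by a homotopy, the second by a choice of cover.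

\begin{theorem}\label{thm:main}
If $X$ is paracompact, $K$ is a CW complex and $X\tau_{cm}K$, then $X\tau_hK$.
\end{theorem}

The core of the proof involves no homotopy.

\begin{theorem}\label{thm:lc}
Let $X$ be paracompact, let $K$ be a CW complex, and suppose $X\tau_{cm}K$. Then every locally compact map $f\colon A\to K$, with $A$ closed in $X$, extends to a locally compact map $g\colon X\to K$.
\end{theorem}

On many spaces every map to a CW complex is locally compact, and one obtains the following statement, which contains Fact 2.

\begin{theorem}\label{thm:strict}
Let $K$ be a CW complex. If $X$ is paracompact and first countable (for example, metrizable), or paracompact and locally compact, then $X\tau_{cm}K$ implies $X\tau K$.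
\end{theorem}

The last two theorems mark the limits of Theorem~\ref{thm:main}: $\tau_h$ cannot be replaced by $\tau$, and the implication cannot be reversed without a finiteness condition on $K$. Recall that $K$ is \emph{homotopy dominated} by $Q$ if there are maps $d\colon K\to Q$ and $u\colon Q\to K$ with $ud\simeq\mathrm{id}_K$.

\begin{theorem}\label{thm:sharp}
There are a paracompact space $X$ and a countable contractible $1$-dimensional CW complex $J$ with $X\tau_{cm}J$ but not $X\tau J$.
\end{theorem}

\begin{theorem}\label{thm:converse}
\textup{(a)} If $X$ is paracompact and the CW complex $K$ is homotopy dominated by a finite CW complex, then $X\tau_{cm}K$ holds if and only if $X\tau_hK$.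

\textup{(b)} There are a locally compact separable metrizable space $X$ and a countable CW complex $K$ with $X\tau K$ (hence $X\tau_hK$) but not $X\tau_{cm}K$.
\end{theorem}

\section{Standard facts}\label{sec:facts}

A family of subsets of a space is \emph{locally finite} if every point has a neighborhood meeting only finitely many of them. A Hausdorff space is \emph{paracompact} if every open cover has a locally finite open refinement. A \emph{locally finite partition of unity} on $X$ is a family of maps $\varphi_s\colon X\to I$ with $\sum_s\varphi_s=1$ such that the sets $\{\varphi_s>0\}$ form a locally finite family; $\operatorname{supp}\varphi_s$ is the closure of $\{\varphi_s>0\}$.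
\begin{itemize}
\item[(P1)] Paracompact spaces are normal. Metrizable spaces, compact Hausdorff spaces, closed subspaces of a paracompact space, and the product of a paracompact space with $I$ are paracompact.
\item[(P2)] If $\{U_s\}_{s\in S}$ is an open cover of a paracompact space, there is a locally finite partition of unity $\{\varphi_s\}_{s\in S}$ with $\operatorname{supp}\varphi_s\subset U_s$.
\item[(P3)] The union of a locally finite family of closed sets is closed. A function is continuous if its restrictions to the members of a locally finite closed cover are continuous.
\item[(C1)] A CW complex is a normal Hausdorff space. A compact subset meets only finitely many open cells, each cell lies in a finite subcomplex, and finite subcomplexes are compact. Hence a subset lies in a compact set if and only if it lies in a finite subcomplex, if and only if it meets only finitely many open cells.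
\item[(C2)] A function on a CW complex is continuous if its restriction to each closed cell is. A subcomplex is closed, and its subspace topology is its CW topology. If $K$ is a CW complex and $M$ a \emph{finite} CW complex, then $K\times M$ with the product topology is a CW complex whose cells are the products of cells.
\item[(C3)] A finite CW complex $M$ is a compact metrizable ANR: it embeds in some $\mathbb R^N$ as a retract of an open neighborhood.
\end{itemize}

To turn extensions up to homotopy into exact ones we use Borsuk's homotopy extension theorem in the following form.

\begin{lemma}\label{lem:hep}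
Let $X$ be paracompact, $A\subset X$ closed, and $M$ a finite CW complex. Let $g\colon X\to M$ be a map and $H\colon A\times I\to M$ a homotopy with $H(\cdot,0)=g|_A$. Then $H(\cdot,1)$ extends to a map $X\to M$.
\end{lemma}

\begin{proof}
Let $M\subset O\subset\mathbb R^N$ with $O$ open and $r\colon O\to M$ a retraction. The maps $g$ and $H$ define a map from the closed subset $Y=X\times\{0\}\cup A\times I$ of $X\times I$ to $M$. Since $X\times I$ is normal by (P1), Tietze's theorem extends it to $\Phi\colon X\times I\to\mathbb R^N$. The set $\Phi^{-1}(O)$ is open and contains $Y$. As $I$ is compact, $V=\{x:\{x\}\times I\subset\Phi^{-1}(O)\}$ is open, and $A\subset V$. Take a map $\lambda\colon X\to I$ equal to $1$ on $A$ and to $0$ on $X\setminus V$. Then $(x,\lambda(x))\in\Phi^{-1}(O)$ for all $x\in X$, and $x\mapsto r\Phi(x,\lambda(x))$ is the required extension.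
\end{proof}

\section{Gluing compact extensions}\label{sec:glue}

Let $X\tau_{cm}K$ and let $f\colon A\to K$ be locally compact. The plan is to cover $X$ by closed pieces on each of which $f$ is compact and to extend piece by piece, keeping the map compact on every piece.

\subsection*{Countable covers}
Suppose $E_1,E_2,\dots$ is a locally finite closed cover of $X$ and $f$ is compact on each $A\cap E_n$. When we come to $E_n$, the map is already defined on $E_n\cap(A\cup E_1\cup\dots\cup E_{n-1})$. This is a finite union of sets on each of which the map is compact, so the map is compact on it, and $X\tau_{cm}K$ extends it to a compact map on $E_n$. By (P3) the result is continuous. The argument used only that each piece meets finitely many \emph{earlier} pieces.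

\subsection*{A cover that cannot be ordered, and its repair}
Let $X$ be the complete graph on an uncountable vertex set $S$, with barycentric coordinates $\lambda_s$, and let $E_s=\{\lambda_s\ge\frac12\}$ be the union of the half-edges at $s$. This is a locally finite closed cover, and any two members meet, at the midpoint of an edge. If in a linear order on $S$ every element had finitely many predecessors, their number would define an injection of $S$ into the integers. So in every order some $E_s$ meets infinitely many earlier pieces, and nothing keeps the partial map compact on the union of these intersections.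

The repair is to cut each edge into thirds. The sets $F_{\{s\}}=\{\lambda_s\ge\frac23\}$ are pairwise disjoint, so we extend over all of them at once, each time starting from $A\cap F_{\{s\}}$ alone. The middle thirds $F_{\{s,t\}}=\{\lambda_s\ge\frac13,\ \lambda_t\ge\frac13\}$ are again pairwise disjoint, and each meets only two pieces of the first kind. A set $F_{\{s\}}$ still meets uncountably many middle thirds, but these come \emph{later}. The next lemma produces such a cover from any locally finite partition of unity: the pieces are indexed by finite subsets of $S$, and they are treated in order of cardinality.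

\begin{lemma}\label{lem:cover}
Let $\{\varphi_s\}_{s\in S}$ be a locally finite partition of unity on a space $X$, and let $\Sigma$ be the set of finite nonempty subsets of $S$. There is a locally finite closed cover $\{F_\sigma\}_{\sigma\in\Sigma}$ of $X$ such that
\begin{itemize}
\item[\textup{(i)}] $F_\sigma\subset\{\varphi_s>0\}$ for every $s\in\sigma$;
\item[\textup{(ii)}] if $F_\sigma\cap F_\rho\ne\emptyset$, then $\sigma\subset\rho$ or $\rho\subset\sigma$.
\end{itemize}
\end{lemma}

\begin{proof}
With the convention $\sup\emptyset=0$, put
\[
\psi_\sigma=\max\Big\{0,\ \min_{s\in\sigma}\varphi_s-\sup_{s\notin\sigma}\varphi_s\Big\},\qquad \sigma\in\Sigma .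
\]
If $\psi_\sigma(x)>0$, then $\varphi_s(x)>0$ for all $s\in\sigma$, and $\varphi_s(x)>\varphi_t(x)$ whenever $s\in\sigma$, $t\notin\sigma$.

Every point has an open neighborhood $N$ on which $\varphi_s$ vanishes for all $s$ outside a finite set $S_N$. On $N$ the function $\sup_{s\notin\sigma}\varphi_s$ is the maximum of $0$ and the finitely many $\varphi_s$ with $s\in S_N\setminus\sigma$, so $\psi_\sigma$ is continuous. Also $\psi_\sigma$ vanishes on $N$ unless $\sigma\subset S_N$. Hence the family $\{\psi_\sigma>0\}$ is locally finite and $m=\max_\sigma\psi_\sigma$ is a well-defined continuous function. It is positive: given $x$, let $\sigma$ be the finite set of indices at which $\varphi_s(x)$ attains its positive maximum; the remaining $\varphi_s(x)$ take finitely many values, all smaller, so $\psi_\sigma(x)>0$.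

Let $F_\sigma=\{\psi_\sigma=m\}$. These sets are closed, they cover $X$, and $F_\sigma\subset\{\psi_\sigma>0\}$, which gives local finiteness and (i). If (ii) failed, there would be $x\in F_\sigma\cap F_\rho$, $s\in\sigma\setminus\rho$ and $t\in\rho\setminus\sigma$. Then $\psi_\sigma(x)>0$ gives $\varphi_s(x)>\varphi_t(x)$ and $\psi_\rho(x)>0$ gives $\varphi_t(x)>\varphi_s(x)$, a contradiction.
\end{proof}

In words: list the values $\varphi_s(x)$ in decreasing order; then $x\in F_\sigma$ when $\sigma$ indexes the values that precede a largest gap in the list. If only $\varphi_s(x)=1-u$ and $\varphi_t(x)=u\le\frac12$ can be nonzero, the gaps are $\psi_{\{s\}}(x)=1-2u$ and $\psi_{\{s,t\}}(x)=u$, so $x\in F_{\{s\}}$ if and only if $u\le\frac13$, and $x\in F_{\{s,t\}}$ if and only if $u\ge\frac13$. These are the thirds used above. Figure~\ref{fig:cover} shows the next case.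

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x={(-0.866cm,-0.5cm)},y={(0.866cm,-0.5cm)},z={(0cm,1cm)}]
\draw[thick] (3,0,0)--(0,3,0)--(0,0,3)--cycle;
\draw (1.5,1,0.5)--(1.2,1.2,0.6)--(1,1.5,0.5)--(0.5,1.5,1)--(0.6,1.2,1.2)--(0.5,1,1.5)--(1,0.5,1.5)--(1.2,0.6,1.2)--(1.5,0.5,1)--cycle;
\draw (1.5,1,0.5)--(2,1,0) (1,1.5,0.5)--(1,2,0) (0.5,1.5,1)--(0,2,1);
\draw (0.5,1,1.5)--(0,1,2) (1,0.5,1.5)--(1,0,2) (1.5,0.5,1)--(2,0,1);
\node at (2.1,0.45,0.45) {$1$};
\node at (0.45,2.1,0.45) {$2$};
\node at (0.45,0.45,2.1) {$3$};
\node at (1.38,1.38,0.24) {$12$};
\node at (0.24,1.38,1.38) {$23$};
\node at (1.38,0.24,1.38) {$13$};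
\node at (1,1,1) {$123$};
\end{tikzpicture}
\caption{The closed sets $F_\sigma$ of Lemma~\ref{lem:cover} when $X$ is a triangle and $\varphi_1,\varphi_2,\varphi_3$ are its barycentric coordinates; the label $12$ stands for $\sigma=\{1,2\}$. Two regions touch only if one label is contained in the other, so regions whose labels have the same length are disjoint.}
\label{fig:cover}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:lc}]
Each $a\in A$ has an open neighborhood $U_a$ in $X$ such that $f(U_a\cap A)$ lies in a compact set. By (P2), the only use of paracompactness in this proof, there is a locally finite partition of unity $\{\varphi_s\}_{s\in S}$ on $X$ such that each $\operatorname{supp}\varphi_s$ lies in some $U_a$ or in $X\setminus A$. Let $\{F_\sigma\}$ be the cover of Lemma~\ref{lem:cover}. By (i), each $F_\sigma$ lies in some $U_a$ or misses $A$, so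
\begin{equation}\label{eq:onA}
f(A\cap F_\sigma)\ \text{lies in a compact subset of $K$ for every }\sigma\in\Sigma.
\end{equation}
Let $X_k=A\cup\bigcup_{|\sigma|\le k}F_\sigma$, so that $X_0=A$. We construct maps $g_k\colon X_k\to K$ with $g_0=f$ and $g_{k+1}|_{X_k}=g_k$ such that $g_k|_{F_\sigma}$ is compact whenever $|\sigma|\le k$.

Suppose $g_k$ is given, and let $|\rho|=k+1$. The set $B_\rho=F_\rho\cap X_k$ is closed in $X$ by (P3). If $|\sigma|\le k$ and $F_\sigma$ meets $F_\rho$, then $\sigma\subsetneq\rho$ by (ii), since $\rho$ has too many elements to lie in $\sigma$. Therefore
\[
B_\rho=(F_\rho\cap A)\cup\bigcup_{\emptyset\ne\sigma\subsetneq\rho}(F_\rho\cap F_\sigma),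
\]
and this union is finite because $\rho$ is. The map $g_k$ is compact on $F_\rho\cap A$ by \eqref{eq:onA} and on each $F_\rho\cap F_\sigma$ by induction. So $g_k|_{B_\rho}$ is a compact map on a closed subset of $X$. By $X\tau_{cm}K$ it extends to a compact map $X\to K$; let $g_\rho$ be the restriction of this extension to $F_\rho$. Both halves of the hypothesis matter here: it applies because $g_k|_{B_\rho}$ is compact, and it returns a compact $g_\rho$, which keeps the induction going.

Distinct sets $\rho,\rho'$ with $k+1$ elements are not nested, so $F_\rho\cap F_{\rho'}=\emptyset$ by (ii). Each $g_\rho$ agrees with $g_k$ on $F_\rho\cap X_k$. Hence $g_k$ and the $g_\rho$, $|\rho|=k+1$, define a function $g_{k+1}$ on $X_{k+1}$. It is continuous on each member of the locally finite closed cover $\{A\}\cup\{F_\sigma:|\sigma|\le k+1\}$ of $X_{k+1}$, hence continuous by (P3).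

Let $g\colon X\to K$ be the union of the $g_k$. Then $g|_A=f$, and $g$ is continuous and compact on each $F_\sigma$. By (P3), $g$ is continuous. Every point has a neighborhood that meets only finitely many $F_\sigma$ and so lies in their union; $g$ is compact on it. Thus $g$ is locally compact.
\end{proof}

\section{Which maps are locally compact}\label{sec:lc}

\begin{example}\label{ex:fan}
Let $J=\bigvee_{n\in\mathbb N}[0,1]_n$ be the wedge of countably many intervals, called \emph{spines}, joined at $0$, with the CW topology. Write $(n,t)$ for the point $t$ of the $n$-th spine and $o$ for the wedge point. A set is open in $J$ if and only if it meets every spine in an open set. A neighborhood of $o$ meets all the open $1$-cells, so by (C1) the identity of $J$ is not locally compact at $o$. A homotopy corrects this. Let $c(t)=\min\{1,\max\{0,3t-1\}\}$ and $e(n,t)=(n,c(t))$. Then $e$ sends the neighborhood $\{t<\frac13\}$ of $o$ to $o$, and every other point has a neighborhood inside one spine, so $e$ is locally compact. The homotopy $((n,t),s)\mapsto(n,(1-s)t+sc(t))$ from the identity to $e$ is continuous by (C2). In the same way $((n,t),s)\mapsto(n,st)$ is a contraction of $J$.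
\end{example}

The example generalizes as follows. In a simplicial complex with the CW topology, the barycentric coordinates form a partition of unity that need not be locally finite, as at $o\in J$. Replacing them by a locally finite one moves each point inside its simplex and makes the map locally compact.

\begin{lemma}\label{lem:deform}
If $A$ is paracompact and $K$ is a CW complex, every map $f\colon A\to K$ is homotopic to a locally compact map.
\end{lemma}

\begin{proof}
By \cite[Theorem~2]{Milnor} there are a simplicial complex $L$, whose realization $|L|$ carries the CW topology, and mutually inverse homotopy equivalences $\xi\colon K\to|L|$ and $\eta\colon|L|\to K$. If $\xi f\simeq e$ with $e$ locally compact, then $f\simeq\eta\xi f\simeq\eta e$, and $\eta e$ is locally compact because $\eta$ maps compact sets to compact sets. So we may assume $K=|L|$.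

We regard a simplex $\sigma$ of $L$ as a finite set of vertices and write $|\sigma|$ for the closed geometric simplex. The barycentric coordinates $\lambda_v\colon|L|\to I$ are continuous, so the open stars $\{\lambda_v>0\}$ form an open cover of $|L|$. For $p\in|L|$ the \emph{carrier} $\{v:\lambda_v(p)>0\}$ is a simplex whose realization contains $p$. By (P2) there is a locally finite partition of unity $\{\psi_v\}$ on $A$ with $\operatorname{supp}\psi_v\subset\{\lambda_v\circ f>0\}$. For $x\in A$ let $\sigma_x$ be the carrier of $f(x)$ and $\rho_x=\{v:\psi_v(x)>0\}$. Then $\rho_x\subset\sigma_x$, so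
\[
f'(x)=\sum_v\psi_v(x)\,v,\qquad H(x,t)=(1-t)f(x)+tf'(x)
\]
are well-defined points of $|\sigma_x|$.

Fix $x_0\in A$ and an open neighborhood $U$ of $x_0$ on which $\psi_v$ vanishes for all $v$ outside a finite set $V_0$. Let $M$ be the finite subcomplex of all simplices of $L$ with vertices in $V_0$. For $x\in U$ we have $\rho_x\in M$, so $f'(U)$ lies in the compact set $|M|$. On a finite complex the topology is given by the barycentric coordinates, and those of $f'$ are the maps $\psi_v$; so $f'|_U$ is continuous. Thus $f'$ is a locally compact map.

The continuity of $H$ needs an argument, because continuity of barycentric coordinates does not imply continuity into an infinite complex with the CW topology, and (C2) describes a product only when one factor is finite. Local compactness of $f'$ supplies the finite factor. By (C2), $|L|\times|M|$ is a CW complex with closed cells $|\sigma|\times|\rho|$. The set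
\[
C=\bigcup\{|\sigma|\times|\rho|:\ \sigma\in L,\ \rho\in M,\ \sigma\cup\rho\in L\}
\]
is a subcomplex, since the condition $\sigma\cup\rho\in L$ passes to faces of $\sigma$ and $\rho$. By (C2) again, $C\times I$ is a CW complex. The function $C\times I\to|L|$, $(p,q,t)\mapsto(1-t)p+tq$, maps $|\sigma|\times|\rho|\times I$ continuously into $|\sigma\cup\rho|$, so it is continuous. For $x\in U$ we have $(f(x),f'(x))\in|\sigma_x|\times|\rho_x|\subset C$, as $\sigma_x\cup\rho_x=\sigma_x$. Hence $H$ is continuous on $U\times I$, and so on $A\times I$; it is a homotopy from $f$ to $f'$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]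
Let $f\colon A\to K$ with $A$ closed in $X$. By (P1), $A$ is paracompact, so $f\simeq f'$ with $f'$ locally compact by Lemma~\ref{lem:deform}. By Theorem~\ref{thm:lc}, $f'$ extends to $g\colon X\to K$, and $g|_A=f'\simeq f$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:strict}]
By Theorem~\ref{thm:lc} it suffices to show that every map $f\colon A\to K$, with $A$ closed in $X$, is locally compact. If $X$ is locally compact, so is $A$, and $f$ maps a compact neighborhood of a point to a compact set.

Let $X$ be first countable, let $x\in A$, and let $U_1\supset U_2\supset\cdots$ be a neighborhood base at $x$ in $A$. Suppose no $f(U_n)$ lies in a compact set. By (C1) each $f(U_n)$ meets infinitely many open cells, so we can choose inductively $x_n\in U_n$ such that $f(x_n)$ lies in an open cell containing none of $f(x_1),\dots,f(x_{n-1})$. Then $x_n\to x$, hence $f(x_n)\to f(x)$, and $\{f(x)\}\cup\{f(x_n):n\in\mathbb N\}$ is a compact set that meets infinitely many open cells. This contradicts (C1).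
\end{proof}

\section{The homotopy cannot be dropped}\label{sec:sharp}

We prove Theorem~\ref{thm:sharp} with the complex $J$ of Example~\ref{ex:fan}, which is countable, contractible and $1$-dimensional. Compact maps into $J$ present no obstruction at all.

\begin{lemma}\label{lem:fan}
If $X$ is normal, then $X\tau_{cm}J$.
\end{lemma}

\begin{proof}
Let $f\colon B\to J$ be compact, with $B$ closed in $X$. By (C1) the image lies in a union of $k\ge2$ spines, which we identify with $J_k=\{x\in I^k:\text{at most one }x_i\ne0\}$. Let $b(x)$ be the second largest coordinate of $x\in I^k$, counted with multiplicity; it is continuous. At most one coordinate of $x$ exceeds $b(x)$, and $b=0$ on $J_k$, so $x\mapsto(\max\{x_i-b(x),0\})_i$ is a retraction $I^k\to J_k$. Extend $f$ to a map $X\to I^k$ by Tietze's theorem and compose with the retraction.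
\end{proof}

By Theorem~\ref{thm:lc}, a map that fails to extend must fail to be locally compact. Let $p_{n,m}=(n,\frac1m)$, let
\[
A=\{o\}\cup\{p_{n,m}:n,m\in\mathbb N\}\subset J
\]
with the subspace topology, and let $f\colon A\to J$ be the inclusion. For $\psi\colon\mathbb N\to\mathbb N$ the set
\[
J_\psi=\Big\{(n,t):t<\frac1{\psi(n)+1}\Big\}
\]
is an open neighborhood of $o$ in $J$, and $p_{n,m}\notin J_\psi$ for $m\le\psi(n)$. The relevant feature of $A$ is a diagonal argument: given neighborhoods $B_1,B_2,\dots$ of $o$ in $A$, pick $p_{i,m_i}\in B_i$ and put $\psi(i)=m_i$; then $J_\psi$ contains no $B_i$. So $A$ has no countable base at $o$. We embed $A$ as a closed subset of a space $X$ in which the neighborhoods of points of $A$ are those of a cube $I^T$. Continuity of an extension at the countably many points $p_{n,m}$ will involve only countably many coordinates, and in countably many coordinates $o$ does have a countable base, to which the diagonal argument applies.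

\subsection*{The space}
As a subspace of the normal Hausdorff space $J$, the space $A$ is Tychonoff. So with $T=C(A,I)$ and $Z=I^T$, the evaluation map $a\mapsto(\theta(a))_{\theta\in T}$ embeds $A$ in $Z$, and we regard $A$ as a subspace of $Z$. To make $A$ closed we isolate all other points. Let $X$ be the set $Z$ with open sets $U\cup E$, where $U$ is open in $Z$ and $E\subset Z\setminus A$. This family is closed under unions, and under finite intersections because $(U\cup E)\cap(U'\cup E')$ is the union of $U\cap U'$ and a subset of $Z\setminus A$. The set $A$ is closed in $X$, and $(U\cup E)\cap A=U\cap A$, so $A$ keeps its topology. A \emph{basic set} is a set $\{z\in Z:z_\theta\in V_\theta\text{ for }\theta\in F\}$ with $F\subset T$ finite and each $V_\theta$ open in $I$; we say it \emph{depends on} $F$. By the definition of $X$,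
\begin{equation}\label{eq:basic}
\text{if $N$ is open in $X$ and $a\in A\cap N$, there is a basic set $W$ with $a\in W\subset N$.}
\end{equation}

\begin{lemma}\label{lem:para}
The space $X$ is paracompact.
\end{lemma}

\begin{proof}
$X$ is Hausdorff, since its topology is finer than that of $Z$. It is regular: a point outside $A$ is a clopen set, and if $a\in A$ lies in $U\cup E$, then $a\in U$ and there is an open $V\subset Z$ with $a\in V$ and $\operatorname{cl}_XV\subset\operatorname{cl}_ZV\subset U$. Michael's theorem \cite{Michael} states that a regular space is paracompact if every open cover has an open refinement that is a countable union of locally finite families. Given an open cover of $X$, choose members $G_1,G_2,\dots$ covering the countable set $A$ and let $G$ be their union. The singletons $\{z\}$, $z\in X\setminus G$, are open, and they form a locally finite family: $G$ meets none of them and each meets only itself. Together with the one-element families $\{G_i\}$ they give the required refinement.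
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
By Lemmas~\ref{lem:para} and~\ref{lem:fan} and (P1), $X$ is paracompact and $X\tau_{cm}J$. We show that $f$ does not extend over any neighborhood of $A$, and in particular not over $X$. Suppose $U\supset A$ is open in $X$ and $g\colon U\to J$ is a map with $g|_A=f$.

\emph{Continuity at $p_{n,m}$.} The set $I_{n,m}=\{(n,t):t>\frac1{m+1}\}$, contained in the $n$-th spine, is an open neighborhood of $p_{n,m}$ in $J$. By \eqref{eq:basic} there is a basic set $W_{n,m}$, depending on a finite set $F_{n,m}$, with $p_{n,m}\in W_{n,m}\subset U$ and $g(W_{n,m})\subset I_{n,m}$. The set $T_0=\bigcup_{n,m}F_{n,m}$ is countable.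

\emph{Continuity at $o$.} For each $\psi$ there is by \eqref{eq:basic} a basic set $O_\psi$ with $o\in O_\psi\subset U$ and $g(O_\psi)\subset J_\psi$. If $m\le\psi(n)$, then $\frac1{m+1}\ge\frac1{\psi(n)+1}$, so $I_{n,m}\cap J_\psi=\emptyset$ and therefore $O_\psi\cap W_{n,m}=\emptyset$.

\emph{Reduction to $T_0$.} The sets $O_\psi$ may involve coordinates outside $T_0$. Let $O'_\psi\supset O_\psi$ be the basic set obtained by deleting the conditions on such coordinates. We claim that still $O'_\psi\cap W_{n,m}=\emptyset$ for $m\le\psi(n)$. Given $z$ in this intersection, let $z'_\theta=z_\theta$ for $\theta\in T_0$ and $z'_\theta=o_\theta$ for $\theta\notin T_0$, where $o_\theta$ are the coordinates of $o\in A\subset Z$. Then $z'\in W_{n,m}$, because $F_{n,m}\subset T_0$. And $z'\in O_\psi$: the conditions on coordinates in $T_0$ hold because $z\in O'_\psi$, the others because $o\in O_\psi$. This contradicts the previous step. Since $p_{n,m}\in W_{n,m}$,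
\begin{equation}\label{eq:miss}
p_{n,m}\notin O'_\psi\quad\text{whenever }m\le\psi(n).
\end{equation}

\emph{The diagonal argument.} The cube $I^{T_0}$ is first countable. Let $B_1,B_2,\dots\subset Z$ be the preimages, under the projection $Z\to I^{T_0}$, of the members of a countable open base at the image of $o$. Each $O'_\psi$ is the preimage of an open neighborhood of that point, so it contains some $B_i$. For fixed $i$ we have $p_{i,m}\to o$ in $A$, hence in $Z$, as $m\to\infty$; pick $m_i$ with $p_{i,m_i}\in B_i$ and define $\psi(i)=m_i$. For some $i$ we have $B_i\subset O'_\psi$, so $p_{i,m_i}\in O'_\psi$ with $m_i\le\psi(i)$, contrary to \eqref{eq:miss}.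
\end{proof}

\begin{remark}\label{rem:normal}
The same construction, with an uncountable $A$, shows that in Theorems~\ref{thm:main} and~\ref{thm:lc} paracompactness cannot be weakened to normality. Let $D$ be an uncountable discrete space, which is a $0$-dimensional CW complex. Let $T$ be the set of all functions $D\to\{0,1\}$, let $A$ be the copy of $D$ in $Z=\{0,1\}^T$ given by evaluation, and let $X$ be $Z$ with the points outside $A$ isolated, as above.

Then $X\tau_{cm}D$. Indeed, let $f\colon B\to\{y_1,\dots,y_k\}\subset D$ be a map on a closed set $B$. Extend $f|_{B\cap A}$ to a function $f_0\colon A\to\{y_1,\dots,y_k\}$ and let $\theta_j\in T$ be the characteristic function of $f_0^{-1}(y_j)$. Let $F(z)=y_j$ for the least $j$ with $z_{\theta_j}=1$, and $F(z)=y_1$ if there is none. Then $F$ is continuous on $Z$, hence on $X$, and $F|_A=f_0$. The set $E=\{b\in B:f(b)\ne F(b)\}$ is closed in $X$ and misses $A$, so it is clopen, and the map equal to $f$ on $E$ and to $F$ elsewhere is a compact extension of $f$. Applied to two-valued maps, this shows that $X$ is normal.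

But the locally constant map $A\to D$ inverse to the embedding does not extend, even up to homotopy. Homotopic maps into $D$ are equal, and by the analogue of \eqref{eq:basic} an extension would give uncountably many pairwise disjoint nonempty basic sets in $Z$. Each has positive measure for the product of the uniform measures on $\{0,1\}$, which is impossible in a space of total measure $1$.
\end{remark}

\section{The converse}\label{sec:converse}

\subsection*{Finitely dominated complexes}

\begin{proof}[Proof of Theorem~\ref{thm:converse}\textup{(a)}]
By Theorem~\ref{thm:main} only the implication from $X\tau_hK$ to $X\tau_{cm}K$ remains. Let $d\colon K\to Q$ and $u\colon Q\to K$ with $Q$ finite, and let $\Psi\colon K\times I\to K$ be a homotopy from $ud$ to $\mathrm{id}_K$. Let $f\colon A\to K$ be compact, with $A$ closed in $X$ and image in a finite subcomplex $M$. By $X\tau_hK$ there are $g\colon X\to K$ and a homotopy $\Phi$ from $g|_A$ to $f$. Neither need be compact, but both become so after passing through $Q$: the map $g'=udg$ and the homotopy $ud\Phi$ from $g'|_A$ to $udf$ take values in the compact set $u(Q)$. The homotopy $(a,t)\mapsto\Psi(f(a),t)$ from $udf$ to $f$ takes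 values in the compact set $\Psi(M\times I)$. By (C1) a finite subcomplex $M'$ contains $u(Q)\cup\Psi(M\times I)$. So $g'\colon X\to M'$, and $g'|_A\simeq f$ by a homotopy in $M'$. By Lemma~\ref{lem:hep}, $f$ extends to a map $X\to M'$, which is compact.
\end{proof}

\subsection*{The telescope}
For part (b) we want extension problems $f_n\colon A_n\to K$, all with values in one finite subcomplex, whose solutions exist but must run further and further out in $K$. Let $K$ be the infinite mapping telescope of $S^1\xrightarrow{2}S^1\xrightarrow{2}\cdots$: the quotient of $\bigsqcup_{l\ge0}S^1\times[l,l+1]$, with points $(z,s)_l$, by $(z,l+1)_l\sim(z^2,l+1)_{l+1}$. It is a countable connected CW complex. Let $S_j=\{(z,j)_j\}$ be the $j$-th circle and let $K_j$ be the finite subcomplex $\{s\le j\}$, so $K_0=S_0$. By (C1) every compact subset of $K$ lies in some $K_j$. Sliding upward deforms $K_j$ onto $S_j$, ending in the retraction $r_j\colon K_j\to S_j$, $(z,s)_l\mapsto(z^{2^{j-l}},j)_j$. Thus $r_j|_{K_0}$ has degree $2^j$, each $\pi_1(K_j)$ is infinite cyclic, and $K_j\subset K_{j+n}$ induces multiplication by $\pm2^n$ (so that $\pi_1(K)\cong\mathbb Z[1/2]$). Since every loop lies in some $K_j$,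
\begin{equation}\label{eq:div}
\text{for every $n$ and $y\in K$, each element of $\pi_1(K,y)$ is a $2^n$-th power.}
\end{equation}

The first approximation to the example is a mapping cylinder. Let $q=2^n$, let $\mu\colon\Gamma\to S$ be a $q$-fold covering of circles, and let $C=(\Gamma\times I\sqcup S)/((x,1)\sim\mu(x))$, with $\Gamma=\Gamma\times\{0\}\subset C$. A map on $C$ is the same as a map $\chi$ on $S$ together with a homotopy from a map on $\Gamma$ to $\chi\mu$. This has two consequences.
\begin{itemize}
\item[(M1)] Every map $h\colon\Gamma\to K$ extends over $C$. For by \eqref{eq:div} the loop $h$ represents $\gamma^q$ for some $\gamma\in\pi_1(K)$; if $\chi\colon S\to K$ represents $\gamma$, then $\chi\mu$ runs $q$ times through $\chi$, so $h\simeq\chi\mu$.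
\item[(M2)] The class $[\Gamma]$ vanishes in $H_1(C;\mathbb Z/q)$. For the inclusion of $\Gamma$ is homotopic in $C$ to $\mu$, so $[\Gamma]=\pm q[S]=0$.
\end{itemize}
By (M2), a homeomorphism $\Gamma\to K_0$ cannot extend to a map $C\to K_j$ with $j<n$, since composing with $r_j$ would give $2^j=0$ in $\mathbb Z/2^n$. So the union of these cylinders over all $n$ violates $\tau_{cm}$. It also violates $\tau$, however: $C$ contains small disks, and a homeomorphism from the boundary of a disk onto $K_0$ does not extend over the disk, because an extension would lie in some $K_j$, where the loop $K_0$ has degree $2^j\ne0$. To remove all disks we replace every triangle of a triangulation by a cylinder, subdivide, repeat, and pass to the inverse limit. Property (M1) will then be available at every scale, while (M2) survives each replacement.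

\subsection*{The compacta $X_n$}
Fix $n\ge1$ and $q=2^n$. We construct compact polyhedra $L_i$ with metrics $d_i$, triangulations $T_i$ of dimension $2$ in which every point lies in a closed $2$-simplex, and maps $p_i\colon L_{i+1}\to L_i$. Let $G_i$ be the $1$-skeleton of $T_i$. Let $L_0$ be a $2$-simplex, $T_0$ the set of its faces, and $A_n=\partial L_0=G_0$.

Given $L_i$ and $T_i$, divide each edge of $G_i$ into $q$ equal parts. For a $2$-simplex $\Delta$ of $T_i$, the boundary $\partial\Delta$ becomes a polygon with vertices $v_0,\dots,v_{3q-1}$ in cyclic order. Let $S_\Delta$ be the boundary of a triangle with vertices $w_0,w_1,w_2$ (indices mod $3$), let $\mu_\Delta\colon\partial\Delta\to S_\Delta$ be the simplicial $q$-fold covering $v_j\mapsto w_j$, and let $C_\Delta$ be its mapping cylinder. Put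
\[
L_{i+1}=G_i\cup\bigcup_\Delta C_\Delta ,
\]
with $C_\Delta$ attached along $\partial\Delta$. Then $C_\Delta\cap G_i=\partial\Delta$, distinct cylinders meet only in $G_i$, and $L_{i+1}=\bigcup_\Delta C_\Delta$ because $G_i=\bigcup_\Delta\partial\Delta$. Let $p_i$ be the identity on $G_i$ and send $[x,t]\in C_\Delta$ to $(1-t)x+tb_\Delta$ and $S_\Delta$ to $b_\Delta$, the barycenter of $\Delta$. Thus $p_i(C_\Delta)\subset\Delta$.

The cylinder $C_\Delta$ is the union of $3q$ embedded squares over the edges $v_jv_{j+1}$. Cut each into the triangles $v_jv_{j+1}w_{j+1}$ and $v_jw_jw_{j+1}$. The resulting simplices are determined by their vertices, so we obtain a triangulation of $L_{i+1}$ in which $G_i$ and all $C_\Delta$ are subcomplexes. Fix a metric $d_{i+1}$ on $L_{i+1}$. By uniform continuity of the finitely many composites $L_{i+1}\to L_j$, an iterated barycentric subdivision $T_{i+1}$ of this triangulation satisfies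
\begin{equation}\label{eq:mesh}
\text{the image in $L_j$, $j\le i+1$, of a simplex of $T_{i+1}$ has diameter less than $2^{-i-1}$.}
\end{equation}
Every point of $L_{i+1}$ lies in a $2$-simplex of $T_{i+1}$, every $2$-simplex of $T_{i+1}$ lies in some $C_\Delta$, and $A_n\subset G_i\subset G_{i+1}$.

Let $X_n=\varprojlim L_i$ be the space of threads $(y_i)\in\prod_iL_i$, $p_i(y_{i+1})=y_i$, with projections $\pi_i\colon X_n\to L_i$. It is closed in the product, hence compact metrizable. All $p_i$ are the identity on $A_n$, so $a\mapsto(a,a,\dots)$ embeds $A_n$ as a closed subset of $X_n$, on which each $\pi_i$ is the inclusion $A_n\subset L_i$. Maps on an inverse limit are handled by the following continuity property \cite[Ch.~I, \S5]{MS}.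

\begin{lemma}\label{lem:cont}
Let $Y=\varprojlim Y_i$ with each $Y_i$ compact Hausdorff, and let $P$ be a CW complex. Then every map $Y\to P$ is homotopic to the composite of some projection $Y\to Y_i$ and a map $Y_i\to P$.
\end{lemma}

\begin{lemma}\label{lem:ext}
$X_n\tau K$.
\end{lemma}

\begin{proof}
Let $f\colon B\to K$ with $B\subset X_n$ closed and nonempty. To extend simplex by simplex we need $f$ to come from a \emph{subcomplex} of some $T_i$, so we present $B$ as a limit of subcomplexes. Let $P_i\supset\pi_i(B)$ be the union of the closed $2$-simplices of $T_i$ that meet $\pi_i(B)$.

First, $p_i(P_{i+1})\subset P_i$. A $2$-simplex $s$ of $T_{i+1}$ lies in some $C_\Delta$, so $p_i(s)\subset\Delta$; if $\pi_{i+1}(b)\in s$ with $b\in B$, then $\pi_i(b)\in\Delta$, so $\Delta\subset P_i$. Next, $\varprojlim P_i=B$. The inclusion $\supset$ holds since $\pi_i(B)\subset P_i$. Let $y=(y_i)$ be a thread with $y_i\in P_i$, and fix $j$. For $i\ge\max\{j,1\}$ some simplex of $T_i$ contains $y_i$ and a point $\pi_i(b)$, $b\in B$; its image in $L_j$ contains $y_j$ and $\pi_j(b)$, so $d_j(y_j,\pi_j(B))<2^{-i}$ by \eqref{eq:mesh}. As $\pi_j(B)$ is compact, $y_j=\pi_j(b^j)$ for some $b^j\in B$.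 The threads $b^j$ and $y$ agree in all coordinates up to $j$, so $b^j\to y$ and $y\in B$.

By Lemma~\ref{lem:cont}, $f\simeq h\pi_i|_B$ for some $i$ and some $h\colon P_i\to K$. We cannot expect $h$ to extend over $L_i$, but $h p_i$ extends one level up. Since $K$ is path connected, $h$ extends to $\hat h\colon P_i\cup G_i\to K$: choose arbitrary values on the remaining vertices, then paths on the remaining edges. Define $e\colon L_{i+1}\to K$ on each cylinder: $e=hp_i$ on $C_\Delta$ if $\Delta\subset P_i$, and otherwise $e|_{C_\Delta}$ is an extension of $\hat h|_{\partial\Delta}$, which exists by (M1). In both cases $e=\hat h$ on $\partial\Delta$, and distinct cylinders meet only in $G_i$, so $e$ is well defined and continuous.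

Let $b\in B$ and choose $\Delta$ with $\pi_{i+1}(b)\in C_\Delta$. Then $\pi_i(b)\in\Delta$, so $\Delta\subset P_i$ and $e\pi_{i+1}(b)=hp_i\pi_{i+1}(b)=h\pi_i(b)$. Thus $e\pi_{i+1}\colon X_n\to K$ restricts on $B$ to a map homotopic to $f$. The spaces $X_n$ and $B\times I$ are compact, so this map and the homotopy take values in one finite subcomplex of $K$. By Lemma~\ref{lem:hep}, $f$ extends over $X_n$.
\end{proof}

\begin{lemma}\label{lem:deg}
If a map $A_n\to S^1$ of degree $k$ extends over $X_n$, then $2^n$ divides $k$.
\end{lemma}

\begin{proof}
All homology has coefficients in $\mathbb Z/q$. Let $\alpha$ generate $H_1(A_n)\cong\mathbb Z/q$. We show by induction that the image of $\alpha$ in $H_1(L_i)$ is zero. For $i=0$ this holds because $L_0$ is contractible. Assume it for $i$. In the exact sequence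
\[
H_2(L_i,G_i)\xrightarrow{\ \partial\ }H_1(G_i)\longrightarrow H_1(L_i),
\]
the first group is generated by the oriented $2$-simplices $\Delta$ of $T_i$, and $\partial$ sends $\Delta$ to $[\partial\Delta]$. So the image of $\alpha$ in $H_1(G_i)$ is a combination $\sum_\Delta c_\Delta[\partial\Delta]$. Under $G_i\subset L_{i+1}$ each $[\partial\Delta]$ goes to zero by (M2), since $\partial\Delta\subset C_\Delta\subset L_{i+1}$. Hence $\alpha$ goes to zero in $H_1(L_{i+1})$.

Now let $g\colon X_n\to S^1$ have degree $k$ on $A_n$. By Lemma~\ref{lem:cont}, $g\simeq\chi\pi_i$ for some $i$ and some $\chi\colon L_i\to S^1$. Then $\chi|_{A_n}\simeq g|_{A_n}$ has degree $k$, so it sends $\alpha$ to $k$ times a generator of $H_1(S^1)\cong\mathbb Z/q$. It also factors through $L_i$, so it sends $\alpha$ to zero. Hence $q$ divides $k$.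
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:converse}\textup{(b)}]
Let $X=\bigsqcup_{n\ge1}X_n$. As a countable disjoint union of compact metrizable spaces, it is locally compact, separable and metrizable. A map from a closed subset of $X$ to $K$ extends over each $X_n$ separately by Lemma~\ref{lem:ext}, so $X\tau K$. Let $A=\bigsqcup_nA_n$, a closed subset of $X$, and let $f\colon A\to K_0\subset K$ be a homeomorphism onto $K_0$ on each $A_n$; this is a compact map. Suppose $f$ extends to a compact map $g\colon X\to K$. Then $g(X)\subset K_j$ for some $j$. For every $n$, the map $r_jg|_{X_n}\colon X_n\to S_j$ extends $r_jf|_{A_n}$, which has degree $\pm2^j$. For $n=j+1$ Lemma~\ref{lem:deg} says that $2^{j+1}$ divides $2^j$, which is false. So $X\tau_{cm}K$ fails.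
\end{proof}

Each $X_n$ is compact, so $X_n\tau_{cm}K$ by Lemma~\ref{lem:ext}. The example therefore shows that $\tau_{cm}$, unlike $\tau$ and $\tau_h$, need not pass to a countable disjoint union; and, by Fact 1, that $X\tau K$ does not imply $\beta(X)\tau K$.

\begin{thebibliography}{9}

\bibitem{CDSVV}
M. Cencelj, J. Dydak, J. Smrekar, A. Vavpetic, and Z. Virk,
\emph{Compact maps and quasi-finite complexes}, arXiv:math/0608748 (2006).

\bibitem{MS}
Marde\v{s}i\'c and Segal, \emph{Shape Theory}.

\bibitem{Michael}
Michael, Proc. AMS 4 (1953).

\bibitem{Milnor}
J. Milnor, \emph{On spaces having the homotopy type of a CW-complex}, Trans. AMS 90 (1959).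

\end{thebibliography}
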